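\title{Fiber products over Dehn fillings and Property (T)}

\begin{abstract}
Let $H$ be a hyperbolically embedded subgroup of a group $G$, let $N$ be a normal subgroup of $H$, let $K$ be its normal closure in $G$, and let $P$ be the fiber product of two copies of the quotient map $G\to G/K$. We prove that if $G$ has Property (T) and $H$ does not, then $P$ does not have Property (T) for all sufficiently deep $N$ of finite index. This answers a question of Mj and Mondal. More generally, if $H\neq G$ and $N$ is sufficiently deep, of any index, then $P$ has Property (T) if and only if $N$ is trivial and $G$ has Property (T). The proof starts from the decomposition of $K$ as a free product of conjugates of $N$. The group $P$ acts on a disjoint union of quotients of $K$, one for each free factor, and the number of quotients in which an element of $K$ survives gives an unbounded cocycle.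
\end{abstract}

\section{Introduction}\label{sec:intro}

All groups in this paper are discrete. Let $K$ be a normal subgroup of a group $G$ and let $Q=G/K$. The \emph{fiber product} of two copies of the quotient map $G\to Q$ is the group
\[
P=\{(g_1,g_2)\in G\times G:\ g_1K=g_2K\}.
\]
It lies between the diagonal $\Delta=\{(g,g):g\in G\}$ and $G\times G$. It contains $K\times K$ as a normal subgroup with quotient $Q$, and each of its elements factors as
\begin{equation}\label{eq:factor}
(g_1,g_2)=(g_1g_2^{-1},1)\,(g_2,g_2),\qquad g_1g_2^{-1}\in K .
\end{equation}
Thus $P=(K\times1)\Delta$ is the semidirect product of $K$ and $G$ for the action of $G$ on $K$ by conjugation.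

When does $P$ have Kazhdan's Property (T)? The extreme cases are settled by the facts (T1)--(T4) recalled in Section~\ref{sec:background}.

\begin{lemma}\label{lem:extreme}
If $P$ has \textup{(T)}, then $G$ has \textup{(T)}. The converse holds if $K=1$ or if $[G:K]<\infty$.
\end{lemma}

\begin{proof}
The first projection $P\to G$ is onto because $\Delta\le P$, and (T) passes to quotients by (T1). If $K=1$, then $P=\Delta\cong G$. If $[G:K]<\infty$, then $P$ contains $K\times K$ and so has finite index in $G\times G$; if $G$ has (T), then $G\times G$ has (T) by (T4), and $P$ has (T) by (T1).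
\end{proof}

So for a group $G$ with (T), the fiber product has (T) when $K$ is as small or as large as possible, and the question concerns the kernels in between. One family of such kernels comes from group theoretic Dehn fillings. Let $H\le G$ be a hyperbolically embedded subgroup in the sense of Dahmani, Guirardel and Osin (Definition~\ref{def:he}); examples include quasiconvex malnormal subgroups of hyperbolic groups and peripheral subgroups of (strongly) relatively hyperbolic groups. Let $N$ be a normal subgroup of $H$, and let $K=\langle\!\langle N\rangle\!\rangle$ be its normal closure in $G$, the subgroup generated by all conjugates $gNg^{-1}$. From now on $K$, $Q$ and $P$ are the groups attached to $(G,H,N)$ in this way. A property holds for \emph{all sufficiently deep} normal subgroups $N$ of $H$ (or all sufficiently deep ones of finite index) if there is a finite set $\mathcal F\subset H\setminus\{1\}$ such that it holds for every normal subgroup $N$ of $H$ (of finite index) with $N\cap\mathcal F=\emptyset$. The starting point is the following known result.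

\begin{theorem}\label{thm:known}
Let $G$ have \textup{(T)} and let $H\le G$ be hyperbolically embedded, where $H$ is a free group $F_n$ with $n>1$, or the fundamental group of a closed surface of genus greater than one, or an infinite abelian group. Then for all sufficiently deep finite index normal subgroups $N$ of $H$, the fiber product $P$ does not have \textup{(T)}.
\end{theorem}

The groups $H$ in this list all fail (T) (Remark~\ref{rem:known}). The question posed in \cite{MM} is whether this common feature suffices: \emph{if $G$ has \textup{(T)} and $H\le G$ is hyperbolically embedded and does not have \textup{(T)}, does $P$ fail \textup{(T)} for all sufficiently deep finite index normal subgroups $N$ of $H$?} To exclude vacuous cases one assumes that $H$ is residually finite, so that every finite set $\mathcal F\subset H\setminus\{1\}$ is avoided by some finite index normal subgroup. The answer is yes, and the proof does not use residual finiteness.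

\begin{theorem}\label{thm:A}
Let $G$ have \textup{(T)} and let $H\le G$ be a hyperbolically embedded subgroup without \textup{(T)}. Then for all sufficiently deep finite index normal subgroups $N$ of $H$, the fiber product $P$ does not have \textup{(T)}.
\end{theorem}

One might expect the failure of (T) to be passed from $H$ to $N$, from $N$ to $K$ and from $K$ to $P$. This is not what happens: the hypothesis that $H$ fails (T) serves only to guarantee that $H$ is infinite and that $H\neq G$. The general statement is as follows, with $\triangle$ denoting symmetric difference.

\begin{theorem}\label{thm:B}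
Let $G$ be any group and let $H\neq G$ be a hyperbolically embedded subgroup, with or without \textup{(T)}. For all sufficiently deep normal subgroups $N$ of $H$, of finite or infinite index,
\[
P\ \text{has \textup{(T)}}\iff N=1\ \text{and}\ G\ \text{has \textup{(T)}}.
\]
Moreover, if $G$ has \textup{(T)} and $N\neq1$, then $P$ acts on a set $Y$ with a subset $E\subset Y$ such that $|pE\,\triangle\,E|<\infty$ for all $p\in P$, but $|pE\,\triangle\,E|$ is unbounded, already for $p\in K\times1$; so $P$ fails even property FW. The condition $H\neq G$ cannot be dropped: if $H=G$ and $[H:N]<\infty$, then $P$ has \textup{(T)} if and only if $G$ has \textup{(T)}.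
\end{theorem}

For deep $N$ the group $K$ is a free product of conjugates of $N$ (Theorem~\ref{thm:CL}), and free products of nontrivial groups fail (T). This alone proves nothing about $P$, since $K$ is also a normal subgroup of $G$, which may have (T). To see what is needed, suppose that $G$ has (T) and let $P$ act by affine isometries on a Hilbert space. The orbit $\Delta v$ of a point $v$ is bounded by (T2), so by \eqref{eq:factor} the orbit $Pv$ stays within bounded distance of $(K\times1)v$; by symmetry the same holds for $(1\times K)v$. In an action with unbounded orbits, then, both copies of $K$ must move $v$ unboundedly while the diagonal, which acts on them by conjugation, moves it boundedly. This suggests starting from the action of $P$ on the set $K$ given by $(g_1,g_2)\cdot x=g_1xg_2^{-1}$. Here the two copies of $K$ act by left and right multiplication, and $\Delta$ acts by conjugation and fixes the point $1$. What remains to be found is an unbounded notion of size on $K$ that conjugation by $G$ preserves. We shall count the free factors onto which an element of $K$ projects nontrivially.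

\section{Background}\label{sec:background}

\subsection*{Property (T)}
A group $\Gamma$ has \emph{Property \textup{(T)}} if there are a finite set $S\subset\Gamma$ and $\varepsilon>0$, called a Kazhdan pair, such that every unitary representation $\pi$ of $\Gamma$ having a vector $\xi\neq0$ with $\|\pi(s)\xi-\xi\|<\varepsilon\|\xi\|$ for all $s\in S$ has a nonzero invariant vector. A finite group has (T): with $S=\Gamma$ and $\varepsilon=1$, the average of the vectors $\pi(s)\xi$ is invariant and at distance less than $\|\xi\|$ from $\xi$, hence nonzero. We use three facts, all of which are in \cite{BHV}.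
\begin{itemize}
\item[(T1)] Property (T) passes to quotients and to finite index subgroups.
\item[(T2)] (Delorme) If $\Gamma$ has (T), every action of $\Gamma$ by affine isometries on a Hilbert space has bounded orbits.
\item[(T3)] (Watatani, Alperin) If $\Gamma$ has (T), it has Serre's property (FA): every action of $\Gamma$ on a tree, by automorphisms that invert no edge, fixes a vertex. In particular a free product $A\ast B$ of two nontrivial groups does not have (T).
\end{itemize}
For the last sentence, let $A\ast B$ act on the tree whose vertices are the cosets $gA$ and $gB$, with one edge joining $gA$ to $gB$ for each element $g$. Vertex stabilizers are conjugates of $A$ or $B$, and these are proper subgroups: a conjugate of $A$ lies in the kernel of the retraction onto $B\neq1$, and vice versa. We also need: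
\begin{itemize}
\item[(T4)] If $\Gamma$ has (T), then $\Gamma\times\Gamma$ has (T).
\end{itemize}
Indeed, let $(S,\varepsilon)$ be a Kazhdan pair for $\Gamma$, and let $\xi$ be a unit vector in a unitary representation $\pi$ of $\Gamma\times\Gamma$ that is moved less than $\varepsilon/2$ by each element $(s,1)$ and $(1,s)$ with $s\in S$. The space $V$ of vectors fixed by $\Gamma\times1$ is invariant under $\Gamma\times\Gamma$, since the two factors commute. Write $\xi=\xi'+\xi''$ with $\xi'\in V$ and $\xi''\in V^\perp$. The group $\Gamma\times1$ fixes no nonzero vector of $V^\perp$, so if $\xi''\neq0$ there is $s\in S$ with $\varepsilon\|\xi''\|\le\|\pi(s,1)\xi''-\xi''\|=\|\pi(s,1)\xi-\xi\|<\varepsilon/2$. Hence $\|\xi''\|<1/2$ and $\|\xi'\|>1/2$. The projection onto $V$ commutes with $\pi$, so $\|\pi(1,s)\xi'-\xi'\|<\varepsilon/2<\varepsilon\|\xi'\|$ for all $s\in S$, and $V$ contains a nonzero vector fixed by $1\times\Gamma$.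

\subsection*{Commensurated subsets}
Let $\Gamma$ act on a set $Y$. A subset $E\subset Y$ is \emph{commensurated} if $|\gamma E\,\triangle\,E|<\infty$ for all $\gamma\in\Gamma$. The group $\Gamma$ has \emph{property FW} if for every action and every commensurated subset $E$, the function $\gamma\mapsto|\gamma E\,\triangle\,E|$ is bounded. This is the combinatorial shadow of (T2).

\begin{lemma}\label{lem:FW}
If $\Gamma$ has \textup{(T)}, then $\Gamma$ has FW.
\end{lemma}

\begin{proof}
Let $E\subset Y$ be commensurated. The group $\Gamma$ acts linearly on all real functions on $Y$ by $(\gamma f)(y)=f(\gamma^{-1}y)$, and $\gamma\mathbf 1_A=\mathbf 1_{\gamma A}$ for $A\subset Y$. Conjugating this action by the translation $f\mapsto f+\mathbf 1_E$ gives the action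
\[
\alpha(\gamma)f=\gamma(f+\mathbf 1_E)-\mathbf 1_E=\gamma f+b(\gamma),\qquad b(\gamma)=\mathbf 1_{\gamma E}-\mathbf 1_E .
\]
The function $b(\gamma)$ takes the values $\pm1$ on $\gamma E\,\triangle\,E$ and vanishes elsewhere, so $b(\gamma)\in\ell^2(Y)$ and $\|b(\gamma)\|^2=|\gamma E\,\triangle\,E|$. Therefore $\alpha$ restricts to an action on $\ell^2(Y)$ by affine isometries, in which the orbit of $0$ is $\{b(\gamma):\gamma\in\Gamma\}$. By (T2) this orbit is bounded.
\end{proof}

\subsection*{Hyperbolically embedded subgroups}
A connected graph is \emph{hyperbolic} if there is $\delta\ge0$ such that each side of every geodesic triangle lies in the $\delta$-neighborhood of the union of the other two. Let $H\le G$ and let $X\subset G$ be a subset, possibly infinite, such that $X\cup H$ generates $G$. The Cayley graph $\operatorname{Cay}(G,X\sqcup H)$ has vertex set $G$ and an edge from $g$ to $ga$ for each $g\in G$ and each letter $a$ of the disjoint union $X\sqcup H$. For $h_1,h_2\in H$ let $\widehat d(h_1,h_2)\in[0,\infty]$ be the least length of a path from $h_1$ to $h_2$ that uses no edge that is labeled by a letter of $H$ and has both endpoints in $H$.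

\begin{definition}[\cite{DGO}]\label{def:he}
The subgroup $H$ is \emph{hyperbolically embedded} in $G$ if for some $X$ the graph $\operatorname{Cay}(G,X\sqcup H)$ is hyperbolic and every ball of finite radius in $(H,\widehat d\,)$ is finite.
\end{definition}

Every group $G$ is hyperbolically embedded in itself: with $X=\emptyset$ the graph has diameter at most $1$, and $\widehat d(h_1,h_2)=\infty$ for $h_1\neq h_2$. We use the definition only through the two theorems below. Write $N^t=tNt^{-1}$. Since $K$ is normal, $HK$ is a subgroup of $G$; a \emph{left transversal} of $HK$ is a set $T\subset G$ containing exactly one element of each coset $gHK$. The triple $(G,H,N)$ has the \emph{Cohen--Lyndon property} with transversal $T$ if $T$ is a left transversal of $HK$ in $G$ and $K$ is the free product of its subgroups $N^t$: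
\begin{equation}\label{eq:CL}
K=\mathop{\ast}\limits_{t\in T}N^t .
\end{equation}

\begin{theorem}[Sun \cite{Sun}]\label{thm:CL}
If $H$ is hyperbolically embedded in $G$, then for all sufficiently deep normal subgroups $N$ of $H$ the triple $(G,H,N)$ has the Cohen--Lyndon property with some transversal $T$.
\end{theorem}

\begin{theorem}[Dahmani--Guirardel--Osin \cite{DGO}]\label{thm:DGO}
\leavevmode
\begin{itemize}
\item[(a)] If $H$ is hyperbolically embedded in $G$, then for all sufficiently deep normal subgroups $N$ of $H$ the natural map $H/N\to Q$ is injective and its image is hyperbolically embedded in $Q$.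
\item[(b)] If $A$ is hyperbolically embedded in $B$, then $|A\cap bAb^{-1}|<\infty$ for all $b\in B\setminus A$.
\end{itemize}
\end{theorem}

Theorem~\ref{thm:DGO} is needed only for Theorem~\ref{thm:B}, when $N$ has infinite index.

\section{An example: lamps on a line}\label{sec:example}

The construction of the set $Y$ does not use (T) for $G$, so it can be watched in a small group that does not have (T). Let
\[
G=\langle a,b\mid a^2\rangle=\mathbb Z/2\ast\mathbb Z,\qquad H=N=\langle a\rangle,\qquad a_i=b^iab^{-i}\quad(i\in\mathbb Z).
\]
The semidirect product of the free product of the groups $\langle a_i\mid a_i^2\rangle$ with $\langle b\rangle\cong\mathbb Z$, acting by $a_i\mapsto a_{i+1}$, has the presentation $\langle a_i,b\mid a_i^2,\ ba_ib^{-1}=a_{i+1}\rangle$, which reduces to that of $G$ on eliminating the $a_i$ with $i\neq0$. So $K$ is the free product of the groups $\langle a_i\rangle=N^{b^i}$, the quotient $Q$ is $\mathbb Z$, and \eqref{eq:CL} holds with $HK=K$ and $T=\{b^i:i\in\mathbb Z\}$.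

Let $e_i:K\to\mathbb Z/2$ be the homomorphism with $e_i(a_i)=1$ and $e_i(a_l)=0$ for $l\neq i$. Picture a lamp at each integer. The letter $a_i$ switches lamp $i$, and $e_i(k)$ is the state of lamp $i$ after the word $k$ has been applied to the configuration with all lamps off. If $g=k''b^j$ with $k''\in K$, then
\begin{equation}\label{eq:shift}
e_{i+j}(gkg^{-1})=e_i(k)\qquad(k\in K),
\end{equation}
because conjugation by $b^j$ shifts the indices by $j$, and conjugation by $k''$ is invisible in the abelian group $\mathbb Z/2$. Let $Y=\mathbb Z\times\mathbb Z/2$ be the set of pairs (lamp, state). For $p=(k,1)(g,g)$, with $g$ of image $j$ in $Q=\mathbb Z$, put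
\[
p\cdot(i,x)=(i+j,\ x+e_{i+j}(k)).
\]
This is an action. If $p'=(k',1)(g',g')$ with $g'$ of image $j'$, then $pp'=(k\cdot gk'g^{-1},1)(gg',gg')$, and by \eqref{eq:shift} both $(pp')\cdot(i,x)$ and $p\cdot(p'\cdot(i,x))$ equal $(i+j+j',\ x+e_{i+j'}(k')+e_{i+j+j'}(k))$.

Let $E=\mathbb Z\times\{0\}$ be the configuration with all lamps off. The diagonal slides the lamps along the line and preserves $E$, and $pE=\{(i,e_i(k)):i\in\mathbb Z\}$ is the configuration produced by $k$. Each lit lamp contributes two points to $pE\,\triangle\,E$. For $k=a_0a_2a_0a_5$ lamp $0$ is switched twice, and
\[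
pE\,\triangle\,E=\{(2,0),(2,1),(5,0),(5,1)\}.
\]
A word lights finitely many lamps, so $E$ is commensurated, and $a_1a_2\cdots a_m$ lights $m$ lamps, so $|pE\,\triangle\,E|$ is unbounded on $K\times1$. The size of $N$ played no role; what mattered was that there are infinitely many lamps, each with at least two states.

\section{The commensurating action}\label{sec:action}

Throughout this section $N$ is a normal subgroup of $H\le G$; no hyperbolicity is assumed.

\begin{proposition}\label{prop:key}
Suppose that $N\neq1$, that $(G,H,N)$ has the Cohen--Lyndon property with transversal $T$, and that $T$ is infinite. Then $P$ acts on a set $Y$ with a commensurated subset $E$ such that $|pE\,\triangle\,E|$ is unbounded on $K\times1$. In particular $P$ has neither FW nor \textup{(T)}.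
\end{proposition}

The lamps will be indexed by $C=G/HK$, the set of left cosets, which is in bijection with $T$. The group $G$ acts on $C$ by left multiplication, and $K$ acts trivially, since $kgHK=g(g^{-1}kg)HK=gHK$ for $k\in K$.

The analogue of $e_i$ is the retraction $\rho_t:K\to N^t$ that is the identity on $N^t$ and kills the other factors of \eqref{eq:CL}. The difficulty is that \eqref{eq:shift} has no literal analogue. Conjugation by an element of $G$ permutes the factors $N^t$ only up to conjugacy in $K$, and an element of $H$ can act on $N$ by a nontrivial automorphism, so there is no identification of all the targets with $N$ that $G$ respects. The way out is to keep only the kernels of the retractions, which can be described without any choice. For $c\in C$ let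
\[
R_c=\big\langle\, gNg^{-1}\ :\ g\in G,\ gHK\neq c\,\big\rangle\ \le\ K .
\]
In Section~\ref{sec:example}, $R_c$ for $c=b^iK$ is the kernel of $e_i$.

\begin{lemma}\label{lem:R}
\leavevmode
\begin{itemize}
\item[(a)] $\gamma R_c\gamma^{-1}=R_{\gamma c}$ for all $\gamma\in G$ and $c\in C$. In particular $R_c$ is normal in $K$.
\item[(b)] Each $k\in K$ lies in $R_c$ for all but finitely many $c\in C$.
\item[(c)] If \eqref{eq:CL} holds and $t\in T$ represents $c$, then $R_c=\ker\rho_t$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The group $\gamma R_c\gamma^{-1}$ is generated by the subgroups $(\gamma g)N(\gamma g)^{-1}$ with $gHK\neq c$, and $gHK\neq c$ if and only if $\gamma gHK\neq\gamma c$. For $\gamma\in K$ we have $\gamma c=c$.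

(b) The element $k$ is a product of elements of finitely many conjugates $g_1Ng_1^{-1},\dots,g_rNg_r^{-1}$, so $k\in R_c$ whenever $c\notin\{g_1HK,\dots,g_rHK\}$.

(c) Let $M$ be the subgroup generated by all $kN^uk^{-1}$ with $k\in K$ and $u\in T\setminus\{t\}$. It is normal in $K$ and contained in $\ker\rho_t$. The quotient $K/M$ is generated by the image of $N^t$, so every $x\in K$ can be written $x=yz$ with $y\in N^t$ and $z\in M$, and then $\rho_t(x)=y$. Hence $\ker\rho_t=M$.

It remains to see that $M$ and $R_c$ are generated by the same family of subgroups. Let $g\in G$ with $gHK\neq c$, and let $u\in T\setminus\{t\}$ represent $gHK$. Since $K$ is normal, $uHK=uKH=KuH$, so $g=kuh$ with $k\in K$ and $h\in H$. Since $h$ normalizes $N$, we get $gNg^{-1}=kN^uk^{-1}$. Conversely, for $k\in K$ and $u\in T\setminus\{t\}$ we have $kN^uk^{-1}=(ku)N(ku)^{-1}$ and $kuHK=uHK\neq c$.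
\end{proof}

The states of lamp $c$ are now the elements of $K/R_c$, and ``off'' is the trivial coset. By (a), the action $(g_1,g_2)\cdot x=g_1xg_2^{-1}$ of $P$ on $K$ carries cosets of $R_c$ to cosets of $R_{g_2c}$, which is all that is needed.

\begin{proof}[Proof of Proposition~\ref{prop:key}]
Let $Y$ be the disjoint union of the sets $K/R_c$, that is, the set of pairs $(c,S)$ with $c\in C$ and $S\subset K$ a coset of $R_c$. For $p=(g_1,g_2)\in P$ put
\[
p\cdot(c,S)=(g_2c,\ g_1Sg_2^{-1}).
\]
If $S=xR_c$ with $x\in K$, then by Lemma~\ref{lem:R}(a)
\[
g_1Sg_2^{-1}=(g_1xg_2^{-1})(g_2R_cg_2^{-1})=(g_1xg_2^{-1})R_{g_2c},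
\]
and $g_1xg_2^{-1}=(g_1xg_1^{-1})(g_1g_2^{-1})\in K$. So $p\cdot(c,S)\in Y$. The formula defines an action because $(g_1g_1')S(g_2g_2')^{-1}=g_1(g_1'Sg_2'^{-1})g_2^{-1}$ and $(g_2g_2')c=g_2(g_2'c)$.

Let $E=\{(c,R_c):c\in C\}$. Put $k=g_1g_2^{-1}\in K$. Taking $x=1$ above gives $p\cdot(c,R_c)=(g_2c,\,kR_{g_2c})$, and $g_2$ permutes $C$, so
\[
pE=\{(c,kR_c):c\in C\}.
\]
Each of $E$ and $pE$ contains exactly one point over each $c\in C$, and the two points coincide if and only if $k\in R_c$. Therefore
\[
|pE\,\triangle\,E|=2\,m(k),\qquad m(k)=|\{c\in C:\ k\notin R_c\}|,
\]
which is finite by Lemma~\ref{lem:R}(b). So $E$ is commensurated.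

Let $m\ge1$. As $T$ is infinite and $N\neq1$, we can choose distinct $t_1,\dots,t_m\in T$ and $n\in N\setminus\{1\}$. Let $k=\prod_{i=1}^mt_int_i^{-1}$. Then $\rho_{t_i}(k)=t_int_i^{-1}\neq1$ for each $i$, and $\rho_t(k)=1$ for every other $t\in T$. By Lemma~\ref{lem:R}(c), $m(k)=m$, so $p=(k,1)$ has $|pE\,\triangle\,E|=2m$. Thus $P$ does not have FW, and by Lemma~\ref{lem:FW} it does not have (T).
\end{proof}

\begin{remark}\label{rem:hyp}
The action and the finiteness of $|pE\,\triangle\,E|$ exist for every triple $(G,H,N)$. The three hypotheses enter only in the last paragraph of the proof. The Cohen--Lyndon property and $N\neq1$ ensure that $R_c\neq K$, so that each lamp has a second state; if $N=1$, then $Y=E$. If $T$ is finite, then $|pE\,\triangle\,E|\le2|T|$. The conclusion can fail for a triple $(G,H,N)$ with $N\neq1$ even when $H$ does not have (T). Take $G=\mathrm{SL}_3(\mathbb Z)$, a standard example of a group with (T), and let $H=N\cong\mathbb Z$ be generated by the elementary matrix $e_{12}$. Conjugating $e_{12}$ by signed permutation matrices of determinant $1$ gives $e_{ij}$ or $e_{ij}^{-1}$ for all $i\neq j$, and these generate $G$. So $K=G$, and $P=G\times G$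 has (T).
\end{remark}

\section{Infinitely many free factors}\label{sec:proofs}

To apply Proposition~\ref{prop:key} we must know that $T$ is infinite, which Theorem~\ref{thm:CL} does not say. If $N$ has finite index in $H$, a finite $T$ would make the free product $K$ a finite index subgroup of $G$, and (T) forbids this. If $N$ has infinite index, then $K$ need not inherit (T), and we argue in the quotient $Q$ instead.

\begin{lemma}\label{lem:infinite}
Let $H\neq G$ and $N\neq1$, and suppose that $(G,H,N)$ has the Cohen--Lyndon property with transversal $T$. Then $T$ is infinite in each of the following cases: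
\begin{itemize}
\item[(a)] $G$ has \textup{(T)} and $H/N$ is finite;
\item[(b)] $H/N$ is infinite, the map $H/N\to Q$ is injective, and its image is hyperbolically embedded in $Q$.
\end{itemize}
\end{lemma}

\begin{proof}
First, $|T|\ge2$. Otherwise $T=\{t\}$, so $HK=G$ and $K=tNt^{-1}$. Since $K$ is normal in $G$, we get $N=t^{-1}Kt=K$, hence $G=HK=HN=H$, which is excluded. Now suppose that $T$ is finite, so that $2\le[G:HK]<\infty$.

(a) Since $N\le H\cap K$, the group $HK/K\cong H/(H\cap K)$ is a quotient of $H/N$ and is finite. So $[G:K]=[G:HK]\,[HK:K]<\infty$, and $K$ has (T) by (T1). Fix $t_0\in T$. By \eqref{eq:CL}, $K$ is the free product of $N^{t_0}$ and the free product of the $N^t$ with $t\neq t_0$. Both groups are nontrivial because $N\neq1$ and $|T|\ge2$. This contradicts (T3).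

(b) The image of $H/N$ in $Q$ is $\bar H=HK/K$. It is infinite by injectivity, so $Q$ is infinite, and $[Q:\bar H]=[G:HK]$ is finite and at least $2$. Pick $b\in Q\setminus\bar H$. Then $\bar H\cap b\bar Hb^{-1}$ is an intersection of two finite index subgroups of the infinite group $Q$, so it has finite index and is infinite. This contradicts Theorem~\ref{thm:DGO}(b).
\end{proof}

In case (a) the hypothesis on $G$ cannot be omitted: for $G=\langle a,b\mid a^2,b^2\rangle$ and $H=N=\langle a\rangle$, the argument of Section~\ref{sec:example} gives $K=\langle a\rangle\ast\langle bab^{-1}\rangle$ with $T=\{1,b\}$.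

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $\mathcal F$ be the finite set given by Theorem~\ref{thm:CL}, and let $N$ be a finite index normal subgroup of $H$ with $N\cap\mathcal F=\emptyset$. Then $(G,H,N)$ has the Cohen--Lyndon property with some transversal $T$. Finite groups have (T) and $H$ does not, so $H$ is infinite, and its finite index subgroup $N$ is nontrivial. Also $H\neq G$, since $G$ has (T) and $H$ does not. By Lemma~\ref{lem:infinite}(a), $T$ is infinite, and by Proposition~\ref{prop:key}, $P$ does not have (T).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $\mathcal F$ be the union of the finite sets given by Theorems~\ref{thm:CL} and~\ref{thm:DGO}(a), and let $N$ be a normal subgroup of $H$ with $N\cap\mathcal F=\emptyset$.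

If $N=1$, then $K=1$, and $P$ has (T) if and only if $G$ does, by Lemma~\ref{lem:extreme}. If $G$ does not have (T), then neither does $P$, by the same lemma. In the remaining case $N\neq1$ and $G$ has (T). Let $T$ be the transversal given by Theorem~\ref{thm:CL}. If $H/N$ is finite, $T$ is infinite by Lemma~\ref{lem:infinite}(a). If $H/N$ is infinite, Theorem~\ref{thm:DGO}(a) supplies the hypotheses of Lemma~\ref{lem:infinite}(b), and again $T$ is infinite. Proposition~\ref{prop:key} gives the action on $Y$, the subset $E$, and the failure of FW and of (T). This proves the equivalence and the second assertion.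

Finally, let $H=G$ and $[G:N]<\infty$. Then $N$ is normal in $G$, so $K=N$ has finite index, and Lemma~\ref{lem:extreme} shows that $P$ has (T) if and only if $G$ does. To see that the equivalence then fails, take $G=H=\mathrm{SL}_3(\mathbb Z)$ and let $N$ be the kernel of reduction modulo $n$. It is nontrivial, has finite index, and avoids any given finite set $\mathcal F\subset G\setminus\{1\}$ once $n$ is large, yet $P$ has (T).
\end{proof}

\begin{remark}\label{rem:known}
Theorem~\ref{thm:A} contains Theorem~\ref{thm:known}, because none of the groups $H$ listed there has (T). The group $\mathbb Z$ acts on $\mathbb R$ by translations with unbounded orbits, so by (T1) and (T2) no group mapping onto $\mathbb Z$ has (T). This covers free groups, surface groups and finitely generated infinite abelian groups. It covers all infinite abelian groups, since a group $\Gamma$ with (T) is finitely generated: if $(S,\varepsilon)$ is a Kazhdan pair, the indicator function of the base point in $\ell^2(\Gamma/\langle S\rangle)$ is fixed by $S$, so there is a nonzero invariant, hence constant, square summable function, and $\langle S\rangle$ has finite index. The proof of Theorem~\ref{thm:A}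 applies unchanged when $H\neq G$ is infinite \emph{with} (T): the fiber product still fails (T) for all sufficiently deep finite index normal subgroups $N$.
\end{remark}

\begin{remark}\label{rem:multiple}
For $m\ge2$ let $P_m=\{(g_1,\dots,g_m)\in G^m:\ g_1K=\dots=g_mK\}$ be the fiber product of $m$ copies of $G\to Q$. Projection to the first two coordinates maps $P_m$ onto $P$, since $(g_1,g_2)\in P$ lifts to $(g_1,g_2,g_2,\dots,g_2)$. By (T1), $P_m$ fails (T) whenever $P$ does.
\end{remark}

\begin{thebibliography}{9}

\bibitem{BHV}
Bekka, de la Harpe and Valette, \emph{Kazhdan's Property (T)}.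

\bibitem{DGO}
Dahmani, Guirardel and Osin, work on hyperbolically embedded subgroups (source of Definition~\ref{def:he} and Theorem~\ref{thm:DGO}).

\bibitem{MM}
Mahan Mj and Arghya Mondal, \emph{Property (T) for fiber products}, arXiv:2009.00279 (2020).

\bibitem{Sun}
B.~Sun, \emph{Cohomology of group theoretic Dehn fillings I}, J. Algebra 542 (2020).

\end{thebibliography}
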